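\title{Ellipsoids with equal sections by the supporting hyperplanes of an inner convex body}

\begin{abstract}
Let $M$ be a convex body in the interior of two convex bodies $K,L\subset\mathbb{R}^n$, and suppose that every supporting hyperplane of $M$ cuts $K$ and $L$ in sections of equal $(n-1)$-dimensional volume. We show that $K$ and $L$ need not coincide: in every dimension $n\ge2$ there is a counterexample in which $K$ and $L$ are congruent concentric ellipsoids. We also determine exactly which pairs of concentric ellipsoids are counterexamples. For such a pair the body $M$ is unique and has an explicit support function.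
\end{abstract}

\section{The problem and the results}

A \emph{convex body} in $\mathbb{R}^n$ is a compact convex set with nonempty interior. For a nonempty compact convex set $M$, the \emph{support function} is $h_M(x)=\max_{z\in M}\langle z,x\rangle$, $x\in\mathbb{R}^n$, and for $\xi\in S^{n-1}$ the \emph{supporting hyperplane} with normal vector $\xi$ is
\[H_M(\xi)=\{x\in\mathbb{R}^n:\langle x,\xi\rangle=h_M(\xi)\}.\]
Throughout, $n\ge2$. We say that a pair $(K,L)$ of convex bodies \emph{admits} $M$ if $M$ is a convex body contained in $\operatorname{int}K\cap\operatorname{int}L$ and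
\[\operatorname{vol}_{n-1}(K\cap H_M(\xi))=\operatorname{vol}_{n-1}(L\cap H_M(\xi))\qquad\text{for all }\xi\in S^{n-1}.\]
The following problem comes from \cite{Matthews}.

\medskip\noindent\textbf{Conjecture.} \emph{If a pair $(K,L)$ of convex bodies in $\mathbb{R}^n$, $n\ge2$, admits some convex body $M$, then $K=L$.}\medskip

A count of unknowns speaks for the Conjecture. If $M$ were the single point $0$, the normals $\xi$ and $-\xi$ would give the same hyperplane, the data would be an even function on the sphere, and $K$ could not be told from $-K$. For a body with interior points the hyperplanes $H_M(\xi)$ and $H_M(-\xi)$ are different. The data are then one number for each $\xi\in S^{n-1}$, and so is the function $h_K$ on $S^{n-1}$, which determines $K$. The Conjecture also holds in the simplest case, which includes concentric balls.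

\begin{lemma}\label{lem:nested}
If $(K,L)$ admits some $M$ and $K\subset L$, then $K=L$.
\end{lemma}

\begin{proof}
Suppose $K\ne L$. Since $L$ is the closure of its interior and $K$ is closed, there is a point $z\in\operatorname{int}L\setminus K$. As $z\notin M$, the continuous function $\xi\mapsto\langle z,\xi\rangle-h_M(\xi)$ is positive at some $\xi_1\in S^{n-1}$. It is negative at $-\xi_1$, because $-\langle z,\xi_1\rangle<-h_M(\xi_1)\le h_M(-\xi_1)$. The sphere is connected, so the function vanishes at some $\xi$, that is, $z\in H_M(\xi)$. A small $(n-1)$-dimensional ball about $z$ in $H_M(\xi)$ lies in $L\setminus K$, so the section of $L$ is strictly larger than that of $K$.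
\end{proof}

Nevertheless the Conjecture is false in every dimension. Put
\[\alpha_j=\frac{j}{n-1},\qquad\beta_j=1-\alpha_j\qquad(0\le j\le n-1).\]

\begin{theorem}\label{thm:counter}
Let $n\ge2$ and
\[K=\Big\{\tfrac{x_1^2}{2}+x_2^2+x_3^2+\dots+x_n^2\le1\Big\},\qquad L=\Big\{x_1^2+\tfrac{x_2^2}{2}+x_3^2+\dots+x_n^2\le1\Big\}.\]
Then $K\ne L$, and $(K,L)$ admits a convex body $M$, namely the one with
\begin{equation}\label{eq:M}
\frac{1}{h_M^{2}}=\sum_{j=0}^{n-1}h_K^{-2\alpha_j}\,h_L^{-2\beta_j}\qquad\text{on }S^{n-1}.
\end{equation}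
\end{theorem}

This is a special case of a classification. For ellipsoids $K,L$ centered at $0$ let
\[\lambda=\min_{S^{n-1}}\frac{h_L^2}{h_K^2},\qquad\mu=\max_{S^{n-1}}\frac{h_L^2}{h_K^2}.\]
For $y>0$ consider the random variable that takes the value $\alpha_j$ with probability $\tau_j(y)=y^{\alpha_j}/\sum_k y^{\alpha_k}$. Let $\bar\alpha(y)=\sum_j\tau_j\alpha_j$ be its mean and $V(y)=\sum_j\tau_j\alpha_j^2-\bar\alpha^2$ its variance, and put
\[\bar\beta=1-\bar\alpha,\qquad\gamma=2V+\bar\alpha\bar\beta .\]
All weights $\tau_j$ are positive and the values $\alpha_0=0$ and $\alpha_{n-1}=1$ occur, so $\bar\alpha$, $\bar\beta$, $V$ and $\gamma$ are positive.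

\begin{theorem}\label{thm:class}
Let $K\ne L$ be ellipsoids centered at $0$ in $\mathbb{R}^n$, $n\ge2$.
\begin{enumerate}
\item[(a)] $(K,L)$ admits some $M$ if and only if $\operatorname{vol}(K)=\operatorname{vol}(L)$ and
\begin{equation}\label{eq:cond}
\gamma(y)(\mu-y)(y-\lambda)\le\bar\alpha(y)\,y^2+\bar\beta(y)\,\lambda\mu\qquad\text{for all }y\in[\lambda,\mu].
\end{equation}
In that case $M$ is unique and is given by \eqref{eq:M}.
\item[(b)] For all $n$: if $\operatorname{vol}(K)=\operatorname{vol}(L)$ and $\max\frac{h_L}{h_K}\le3\min\frac{h_L}{h_K}$, then $(K,L)$ admits some $M$.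
\item[(c)] If $\operatorname{vol}(K)=\operatorname{vol}(L)$ and $\lambda\mu=1$, then $(K,L)$ admits some $M$ if and only if $\mu+\frac1\mu\le2+\frac{12(n-1)}{5n-1}$.
\item[(d)] If $n=2$ and the areas of $K$ and $L$ are equal, the condition in {\rm(b)} is necessary and sufficient. For example, for the ellipses with semi-axes $(a,b)$ and $(b,a)$ along the coordinate axes, $a>b$, a body $M$ exists if and only if $a/b\le\sqrt3$.
\end{enumerate}
\end{theorem}

By (b), every pair of distinct concentric ellipsoids of equal volume sufficiently close to a ball is a counterexample. It is enough that both contain a ball of radius $\rho$ about $0$ and lie in the ball of radius $\sqrt3\,\rho$, for then $h_L/h_K$ takes values in $[1/\sqrt3,\sqrt3]$.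

The count of unknowns misses these examples because it treats $M$ as given, while the Conjecture is a statement about all $M$. So we fix $K$ and $L$ and solve for $M$. Take a direction $\xi$ and two concentric ellipsoids of equal volume, one thinner than the other in the direction $\xi$. The thinner one has the larger central section orthogonal to $\xi$, and its parallel sections shrink to a point first. In between, at a distance $H(\xi)$ from the center, the two sections have equal volume. The hyperplanes so obtained are the supporting hyperplanes of a convex body exactly when the function $H$, extended homogeneously, is convex. Section~\ref{sec:plane} carries this out for two ellipses, Section~\ref{sec:forced} shows that $H$ is the only candidate for $h_M$, Section~\ref{sec:convex} shows that its convexity is equivalent to \eqref{eq:cond}, and Section~\ref{sec:explicit} derives the explicit conditions.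

In all these counterexamples $K$, $L$ and $M$ are origin-symmetric. We make no claim about the more special question in which $M$ is required to be a Euclidean ball.

\section{Support functions and sections of ellipsoids}\label{sec:prelim}

Let $B^m$ be the unit ball of $\mathbb{R}^m$ and $\kappa_m=\operatorname{vol}_m(B^m)$. We use the following standard facts about nonempty compact convex sets $M,N\subset\mathbb{R}^n$.
\begin{enumerate}
\item[(S1)] $h_M$ is convex and positively homogeneous of degree $1$, and every function $\mathbb{R}^n\to\mathbb{R}$ with these two properties is the support function of exactly one such set.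
\item[(S2)] $M\subset N$ if and only if $h_M\le h_N$, and $h_{M+\varepsilon B^n}=h_M+\varepsilon$ on $S^{n-1}$. By compactness, $M\subset\operatorname{int}N$ means that $M+\varepsilon B^n\subset N$ for some $\varepsilon>0$, and $h_M<h_N$ on $S^{n-1}$ means that $h_M+\varepsilon\le h_N$ there for some $\varepsilon>0$. So $M\subset\operatorname{int}N$ if and only if $h_M<h_N$ on $S^{n-1}$. In particular $0\in\operatorname{int}N$ if and only if $h_N>0$ on $S^{n-1}$.
\item[(S3)] The width $h_M(\xi)+h_M(-\xi)$ is nonnegative, and positive if $M$ has interior points.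
\end{enumerate}

Convexity of a homogeneous function will be tested on planes, where it is a condition on a function of one angle.

\begin{lemma}\label{lem:polar}
Let $f$ be a positive $2\pi$-periodic $C^2$ function, and define $G$ on $\mathbb{R}^2$ by $G(r\cos\theta,r\sin\theta)=rf(\theta)$, $r\ge0$. Then $G$ is convex if and only if $f+f''\ge0$.
\end{lemma}

\begin{proof}
Off the origin $G$ is $C^2$ and $\nabla G$ is constant along rays, so $D^2G(x)x=0$. Hence the eigenvalues of $D^2G(x)$ are $0$ and the trace $\Delta G=G_{rr}+G_r/r+G_{\theta\theta}/r^2=(f+f'')/r$. If $G$ is convex, then $D^2G\ge0$, so $f+f''\ge0$. Conversely, if $f+f''\ge0$, then $G$ is convex on every line that misses the origin. On a line through the origin, $G$ equals $tf(\theta)$ for $t\ge0$ and $|t|f(\theta+\pi)$ for $t\le0$, which is convex in $t$ because $f>0$.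
\end{proof}

An ellipsoid centered at $0$ is a set $E=A^{1/2}B^n=\{x:\langle A^{-1}x,x\rangle\le1\}$ with $A=A_E$ positive definite. Put $q_E(x)=\langle Ax,x\rangle$. Then $h_E(x)=\max_{|z|\le1}\langle z,A^{1/2}x\rangle=\sqrt{q_E(x)}$ and $\operatorname{vol}(E)=\kappa_n\sqrt{\det A}$. For two ellipsoids, $\lambda$ and $\mu$ are the minimum and the maximum of $q_L(x)/q_K(x)$ over $x\ne0$. Recall that two positive definite forms $q_K,q_L$ on a finite-dimensional space can be diagonalized together: there is a basis in whose coordinates $q_K=\sum u_k^2$ and $q_L=\sum\nu_ku_k^2$. On $\mathbb{R}^n$, with $\nu_1\le\dots\le\nu_n$, this gives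
\begin{equation}\label{eq:diag}
\lambda=\nu_1,\qquad\mu=\nu_n,\qquad\nu_1\cdots\nu_n=\det A_L/\det A_K .
\end{equation}

\begin{lemma}\label{lem:section}
Let $E=A^{1/2}B^n$, $\xi\in S^{n-1}$, $q=q_E(\xi)$ and $t^2<q$. Then
\[\operatorname{vol}_{n-1}\big(E\cap\{\langle x,\xi\rangle=t\}\big)=\kappa_{n-1}\sqrt{\det A}\;(q-t^2)^{(n-1)/2}\,q^{-n/2}.\]
\end{lemma}

\begin{proof}
The section volume is the derivative in $t$ of $\operatorname{vol}(E\cap\{\langle x,\xi\rangle\le t\})$. With $x=A^{1/2}z$ we have $\langle x,\xi\rangle=\sqrt q\,\langle z,\eta\rangle$ for the unit vector $\eta=A^{1/2}\xi/\sqrt q$, so this volume equals $\sqrt{\det A}\,\operatorname{vol}(B^n\cap\{\langle z,\eta\rangle\le t/\sqrt q\})$. The section of $B^n$ at height $t/\sqrt q$ is a ball of radius $(1-t^2/q)^{1/2}$, so the derivative is $\sqrt{\det A}\,q^{-1/2}\kappa_{n-1}(1-t^2/q)^{(n-1)/2}$.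
\end{proof}

This is the property of ellipsoids that makes the problem explicit: once the volume is fixed, the section depends on $E$ and $\xi$ only through the number $q_E(\xi)$.

\section{Two ellipses in the plane}\label{sec:plane}

Let $K$ and $L$ have semi-axes $(a,b)$ and $(b,a)$, $a>b$, and let $\xi=(\cos\theta,\sin\theta)$. With $m=(a^2+b^2)/2$ and $d=(a^2-b^2)/2$,
\[p:=q_K(\xi)=a^2\cos^2\theta+b^2\sin^2\theta=m+d\cos2\theta,\qquad q:=q_L(\xi)=m-d\cos2\theta .\]
By Lemma~\ref{lem:section}, the line $\langle x,\xi\rangle=t$ cuts chords of lengths $2ab\sqrt{p-t^2}/p$ and $2ab\sqrt{q-t^2}/q$. They are equal if and only if $\frac1p-\frac1q=t^2\big(\frac1{p^2}-\frac1{q^2}\big)$, that is, $p=q$ or $t^{-2}=\frac1p+\frac1q$. So we let $f(\theta)>0$ be defined by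
\[f^2=\frac{pq}{p+q}=\frac{m^2-d^2\cos^22\theta}{2m}=\frac{d^2}{4m}\,(N-\cos4\theta),\qquad N=\frac{2m^2}{d^2}-1>1 .\]
On the line $t=f(\theta)$ we have $p-t^2=p^2/(p+q)$, so both chords have length $2ab/\sqrt{p+q}=2ab/\sqrt{a^2+b^2}$, which for this pair does not even depend on $\theta$.

It remains to see whether these lines envelop a convex body. For $w=f^2$, differentiating $f'=w'/(2f)$ gives $f^3(f+f'')=w^2+\frac12ww''-\frac14w'^2$. This expression is quadratic in $w$, so we may drop the constant factor and take $w=N-c$ with $c=\cos4\theta$, $w'=4\sin4\theta$, $w''=16c$. The result is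
\[(N-c)^2+8c(N-c)-4(1-c^2)=N^2+6Nc-3c^2-4 .\]
This is concave in $c\in[-1,1]$, so its minimum is at an endpoint. At $c=1$ it equals $(N+7)(N-1)>0$, and at $c=-1$ it equals $(N-7)(N+1)$. Hence $f+f''\ge0$ if and only if $N\ge7$, that is $m\ge2d$, that is $a^2\le3b^2$. In this range, Lemma~\ref{lem:polar} and (S1) give a compact convex set $M$ with $h_M(\xi)=f(\theta)$, and $0<f^2<\min(p,q)$ shows by (S2) that $M$ is a convex body in the interior of both ellipses. This already disproves the Conjecture for $n=2$.

For the ellipses of Theorem~\ref{thm:counter}, $a^2=2$, $b^2=1$ and $N=17$ (Figure~\ref{fig:ellipses}). For $\xi=(1,0)$ we get $f^2=\frac23$, and the equations of $K$ and $L$ confirm that the line $x_1=\sqrt{2/3}$ meets both in the segment $x_2^2\le\frac23$, of length $2\sqrt{2/3}$.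

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.8]
\draw[fill=gray!25,domain=0:360,samples=120] plot ({sqrt((17-cos(4*\x))/24)*cos(\x)-sin(4*\x)*sin(\x)/(12*sqrt((17-cos(4*\x))/24))},{sqrt((17-cos(4*\x))/24)*sin(\x)+sin(4*\x)*cos(\x)/(12*sqrt((17-cos(4*\x))/24))});
\draw[thick] (0,0) ellipse (1.4142 and 1);
\draw[thick,dashed] (0,0) ellipse (1 and 1.4142);
\draw (0.06,1.604) -- (1.40,-0.717);
\fill (0.4369,0.9511) circle (0.035) (1.2533,-0.4631) circle (0.035);
\draw[fill=white] (0.1834,1.3902) circle (0.035) (0.9998,-0.0240) circle (0.035);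
\node at (0,0) {$M$};
\node at (-1.55,0) {$K$};
\node at (-0.55,1.38) {$L$};
\end{tikzpicture}
\caption{The ellipses $K$ (solid, semi-axes $\sqrt2,1$) and $L$ (dashed, semi-axes $1,\sqrt2$), and the body $M$ with $h_M^2=(17-\cos4\theta)/24$ in the direction $(\cos\theta,\sin\theta)$. Every supporting line of $M$ cuts both ellipses in chords of length $2\sqrt{2/3}$. On the line shown, $\theta=\pi/6$, the chord of $K$ joins the black points and the chord of $L$ joins the white points.}
\label{fig:ellipses}
\end{figure}

Two features of this computation persist. The distance $t$ is forced except in the directions with $p=q$, where every $t$ gives equal chords. And convexity first fails at $\cos4\theta=-1$, again the directions with $p=q$; part (c) of Theorem~\ref{thm:class} extends this to all dimensions.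

\section{The body $M$ is forced}\label{sec:forced}

From now on $K$ and $L$ are ellipsoids centered at $0$. For $p,q>0$ put
\[\varphi(p,q)=\sum_{j=0}^{n-1}p^{-\alpha_j}q^{-\beta_j}.\]
The terms $j=0$ and $j=n-1$ give $\varphi(p,q)\ge\frac1p+\frac1q$, so
\begin{equation}\label{eq:inside}
1/\varphi(p,q)<\min(p,q).
\end{equation}

\begin{lemma}\label{lem:cross}
Let $\operatorname{vol}(K)=\operatorname{vol}(L)$, $\xi\in S^{n-1}$, $p=q_K(\xi)$, $q=q_L(\xi)$ and $t^2<\min(p,q)$. The sections of $K$ and $L$ by the hyperplane $\langle x,\xi\rangle=t$ have equal volume if and only if $p=q$ or $t^2=1/\varphi(p,q)$.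
\end{lemma}

\begin{proof}
The determinants are equal. Raising the formula of Lemma~\ref{lem:section} to the power $2/(n-1)$ makes it affine in $t^2$, and equality means $(p-t^2)p^{-n/(n-1)}=(q-t^2)q^{-n/(n-1)}$. With $X=p^{-1/(n-1)}$ and $Y=q^{-1/(n-1)}$ this reads $X-Y=t^2(X^n-Y^n)$. So either $X=Y$, or $1=t^2\sum_{j=0}^{n-1}X^jY^{n-1-j}=t^2\varphi(p,q)$.
\end{proof}

The candidate for $h_M$ is therefore
\[H(x)=\varphi\big(q_K(x),q_L(x)\big)^{-1/2}\quad(x\ne0),\qquad H(0)=0 .\]
Since $\alpha_j+\beta_j=1$, the function $\varphi$ is homogeneous of degree $-1$, so $H$ is positively homogeneous of degree $1$. It is even, continuous, and positive and $C^\infty$ off the origin. The equation $h_M=H$ is \eqref{eq:M}. If $K$ and $L$ are both the unit ball, then $H(x)=|x|/\sqrt n$, the support function of a ball. This is why one expects $H$ to be convex when $K$ and $L$ are nearly round.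

\begin{proposition}\label{prop:forced}
Let $K\ne L$. Then $(K,L)$ admits some $M$ if and only if $\operatorname{vol}(K)=\operatorname{vol}(L)$ and $H$ is convex. In that case $M$ is unique and $h_M=H$.
\end{proposition}

\begin{proof}
Let the volumes be equal and $H$ convex. By (S1), $H=h_M$ for a compact convex set $M$. On $S^{n-1}$ we have $0<h_M<\min(h_K,h_L)$ by \eqref{eq:inside}, so (S2) gives $0\in\operatorname{int}M$ and $M\subset\operatorname{int}K\cap\operatorname{int}L$. Lemma~\ref{lem:cross} with $t=h_M(\xi)$ shows that the sections have equal volume for every $\xi$.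

Conversely, let $(K,L)$ admit $M$. We do not assume that $M$ is symmetric or contains $0$, so we first check that the section formula applies. Since $M\subset\operatorname{int}K$, (S2) gives $h_M(\xi)<h_K(\xi)$, and (S3), (S2) and the symmetry of $K$ give $-h_M(\xi)\le h_M(-\xi)<h_K(-\xi)=h_K(\xi)$. The argument for $L$ is identical, so $h_M^2<\min(q_K,q_L)$ on $S^{n-1}$.

To compare the volumes we look for a direction in which the formula of Lemma~\ref{lem:section} differs for $K$ and $L$ only in the determinant. By Lemma~\ref{lem:nested} neither ellipsoid contains the other, so by (S2) the function $q_K-q_L$ takes both signs on $S^{n-1}$. The sphere is connected, so $q_K(\xi_0)=q_L(\xi_0)$ for some $\xi_0$. Lemma~\ref{lem:section} at $\xi_0$ with $t=h_M(\xi_0)$ gives $\det A_K=\det A_L$, hence $\operatorname{vol}(K)=\operatorname{vol}(L)$.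

Now Lemma~\ref{lem:cross} yields $h_M(\xi)^2=H(\xi)^2$ whenever $q_K(\xi)\ne q_L(\xi)$. As $K\ne L$, the form $q_K-q_L$ is a nonzero homogeneous polynomial. Its zero set is a cone without interior points, so these $\xi$ are dense in $S^{n-1}$, and by continuity $h_M^2=H^2>0$ on $S^{n-1}$. Thus $h_M$ has no zero on the connected sphere and has constant sign, which is positive by (S3). So $h_M=H$; the function $H$ is convex and $M$ is unique by (S1).
\end{proof}

If the volumes are equal but $H$ is not convex, the hyperplanes $\langle x,\xi\rangle=H(\xi)$ still cut equal sections, by Lemma~\ref{lem:cross}; they only fail to support a convex body.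

\section{Convexity of $H$}\label{sec:convex}

The Hessian of $H$ in $\mathbb{R}^n$ involves all the numbers $\nu_1,\dots,\nu_n$. We avoid it. Every segment lies in a two-dimensional linear subspace, so $H$ is convex if and only if its restriction to each such plane is convex, and on a plane only two numbers remain. The dimension $n$ survives in the number of terms of $\varphi$, and $H^2$ is no longer a trigonometric polynomial as in Section~\ref{sec:plane}. Since $\varphi$ is a sum of powers, we take logarithms. Let
\[F(s)=\log\sum_{j=0}^{n-1}e^{\alpha_js},\qquad s\in\mathbb{R}.\]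
Then $F'(s)=\sum_j\alpha_j\tau_j(e^s)$ and $F''(s)=\sum_j\alpha_j^2\tau_j(e^s)-F'(s)^2$, that is,
\begin{equation}\label{eq:F}
F'(s)=\bar\alpha(e^s),\qquad F''(s)=V(e^s),
\end{equation}
which is how the mean and the variance enter. Moreover $\varphi(1,y)=y^{-1}\sum_jy^{\alpha_j}=e^{F(s)-s}$ for $y=e^s$.

\begin{lemma}\label{lem:plane}
Let $\Pi$ be a two-dimensional subspace, and let $\lambda'\le\mu'$ be the minimum and the maximum of $q_L/q_K$ on $\Pi\setminus\{0\}$. Then $H|_\Pi$ is convex if and only if
\[\Phi_y(\lambda',\mu'):=\bar\alpha(y)y^2+\bar\beta(y)\lambda'\mu'-\gamma(y)(\mu'-y)(y-\lambda')\ge0\qquad\text{for all }y\in[\lambda',\mu'].\]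
\end{lemma}

\begin{proof}
Choose linear coordinates on $\Pi$ with $q_K=u_1^2+u_2^2$ and $q_L=\lambda'u_1^2+\mu'u_2^2$; convexity does not depend on the choice of linear coordinates. At $(u_1,u_2)=(\cos\theta,\sin\theta)$ we have $q_K=1$ and $q_L=y(\theta)=\lambda'\cos^2\theta+\mu'\sin^2\theta$, and $y$ takes all values in $[\lambda',\mu']$. With $s=\log y$, the value of $H$ at this point is
\[f(\theta)=e^{g(\theta)},\qquad g=\tfrac12\big(s-F(s)\big).\]
By Lemma~\ref{lem:polar} we need the sign of $(f+f'')/f=1+g''+g'^2$, where primes on $f,g,s,y$ denote derivatives in $\theta$.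

The derivatives of $y$ are functions of $y$. Indeed $\mu'-y=(\mu'-\lambda')\cos^2\theta$ and $y-\lambda'=(\mu'-\lambda')\sin^2\theta$. With $D=(\mu'-y)(y-\lambda')$, from $y'=2(\mu'-\lambda')\sin\theta\cos\theta$ and $y''=2(\mu'-\lambda')(\cos^2\theta-\sin^2\theta)$ we get
\[y'^2=4D,\qquad y''=2(\lambda'+\mu'-2y),\qquad\tfrac12\,yy''=D+\lambda'\mu'-y^2,\]
the last because $D=y(\lambda'+\mu')-y^2-\lambda'\mu'$. By \eqref{eq:F}, $g'=\frac12\bar\beta s'$ and $g''=\frac12\bar\beta s''-\frac12Vs'^2$, where $s'^2=4D/y^2$ and $s''=y''/y-s'^2$. Therefore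
\begin{align*}
y^2\,\frac{f+f''}{f}&=y^2+\tfrac12\bar\beta\,yy''-\big(\tfrac12\bar\beta+\tfrac12V-\tfrac14\bar\beta^2\big)\,4D\\
&=y^2+\bar\beta\,(D+\lambda'\mu'-y^2)-(2\bar\beta+2V-\bar\beta^2)D\\
&=\bar\alpha y^2+\bar\beta\lambda'\mu'-(2V+\bar\beta-\bar\beta^2)D .
\end{align*}
Since $\bar\beta-\bar\beta^2=\bar\alpha\bar\beta$, the right side is $\Phi_y(\lambda',\mu')$.
\end{proof}

It remains to show that among all planes only one matters, the plane spanned by the two extreme directions.

\begin{proposition}\label{prop:convex}
$H$ is convex if and only if \eqref{eq:cond} holds.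
\end{proposition}

\begin{proof}
Condition \eqref{eq:cond} says that $\Phi_y(\lambda,\mu)\ge0$ for all $y\in[\lambda,\mu]$. In the basis that gives \eqref{eq:diag}, the first and the last vector span a plane with $\lambda'=\lambda$ and $\mu'=\mu$. So convexity of $H$ implies \eqref{eq:cond} by Lemma~\ref{lem:plane}.

Conversely, assume \eqref{eq:cond}. Let $\Pi$ be any plane and $y\in[\lambda',\mu']$. Then $(\lambda',\mu')$ lies in the rectangle $R=[\lambda,y]\times[y,\mu]$. For fixed $y$, the function $\Phi_y$ is affine in each of its two variables separately, so its minimum over $R$ is attained at a corner: move first one variable, then the other, to an endpoint without increasing the value. At the three corners where the first or the second variable equals $y$, the term with $\gamma$ vanishes and $\Phi_y>0$. At the fourth corner, $\Phi_y(\lambda,\mu)\ge0$ by \eqref{eq:cond}. Hence $\Phi_y(\lambda',\mu')\ge0$, and $H|_\Pi$ is convex by Lemma~\ref{lem:plane}.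
\end{proof}

Propositions~\ref{prop:forced} and~\ref{prop:convex} together prove Theorem~\ref{thm:class}(a).

\section{Explicit conditions}\label{sec:explicit}

\subsection*{A sufficient condition in all dimensions}

\begin{proof}[Proof of Theorem~\ref{thm:class}(b)]
We bound the two sides of \eqref{eq:cond} separately. Since $0\le\alpha_j\le1$, we have $\alpha_j^2\le\alpha_j$, so $V\le\bar\alpha-\bar\alpha^2=\bar\alpha\bar\beta$ and $\gamma\le3\bar\alpha\bar\beta$. For $y\in[\lambda,\mu]$ the inequality between the arithmetic and the geometric mean gives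
\[0\le(\mu-y)(y-\lambda)=y\Big(\lambda+\mu-y-\frac{\lambda\mu}{y}\Big)\le y\big(\sqrt\mu-\sqrt\lambda\big)^2,\qquad\bar\alpha y^2+\bar\beta\lambda\mu\ge2y\sqrt{\bar\alpha\bar\beta}\,\sqrt{\lambda\mu}.\]
So \eqref{eq:cond} follows from $3\sqrt{\bar\alpha\bar\beta}\,(\sqrt\mu-\sqrt\lambda)^2\le2\sqrt{\lambda\mu}$, and since $\sqrt{\bar\alpha\bar\beta}\le\frac12$, this follows from $(\sqrt\mu-\sqrt\lambda)^2\le\frac43\sqrt{\lambda\mu}$. Divide by $\sqrt{\lambda\mu}$ and put $r=\sqrt{\mu/\lambda}=\max\frac{h_L}{h_K}\big/\min\frac{h_L}{h_K}\ge1$. The inequality becomes $r+\frac1r\le\frac{10}3$, that is $(3r-1)(r-3)\le0$, that is $r\le3$. Now apply (a).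
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The ellipsoids are distinct and congruent, so they have equal volume. Here $q_K=2x_1^2+x_2^2+\sum_{k\ge3}x_k^2$ and $q_L=x_1^2+2x_2^2+\sum_{k\ge3}x_k^2$. Rescaling $x_1$ diagonalizes both forms as in \eqref{eq:diag}, with numbers $\frac12,2,1,\dots,1$. Thus $\lambda=\frac12$, $\mu=2$ and $r=2\le3$. Parts (b) and (a) of Theorem~\ref{thm:class} give $M$ and \eqref{eq:M}.
\end{proof}

\subsection*{The balanced case $\lambda\mu=1$}

Let $\lambda=1/\mu$ and $S=\mu+\frac1\mu$. Dividing \eqref{eq:cond} by $y$ gives the equivalent condition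
\begin{equation}\label{eq:balanced}
\gamma(y)\Big(S-y-\frac1y\Big)\le\bar\alpha(y)\,y+\frac{\bar\beta(y)}{y}\qquad\text{for all }y\in[1/\mu,\mu].
\end{equation}
The bracket is largest at $y=1$, which corresponds to the directions with $h_K=h_L$. The point of the hypothesis $\lambda\mu=1$ is that $y=1$ is also the worst point for the other terms, so that the condition reduces to a single inequality.

\begin{lemma}\label{lem:worst}
For all $y>0$: {\rm(i)} $\bar\alpha(y)y+\bar\beta(y)/y\ge1$, with equality at $y=1$; {\rm(ii)} $\gamma(y)\le\gamma(1)=\frac{5n-1}{12(n-1)}$.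
\end{lemma}

\begin{proof}
At $y=1$ the weights are uniform. So $\bar\alpha(1)=\frac12$, and $V(1)$ is $(n-1)^{-2}$ times the variance $\frac{(n-1)(2n-1)}6-\frac{(n-1)^2}4=\frac{n^2-1}{12}$ of the uniform distribution on $\{0,\dots,n-1\}$. Hence $\gamma(1)=\frac{n+1}{6(n-1)}+\frac14=\frac{5n-1}{12(n-1)}$.

(i) By \eqref{eq:F} and $V>0$, the function $\bar\alpha$ is increasing. So $\bar\alpha(y)-\frac12$ has the sign of $y-1$, which is the sign of $y-\frac1y$, and
\[\bar\alpha y+\frac{\bar\beta}y=\frac12\Big(y+\frac1y\Big)+\Big(\bar\alpha-\frac12\Big)\Big(y-\frac1y\Big)\ge1 .\]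

(ii) We have $\bar\alpha\bar\beta\le\frac14$ with equality at $y=1$, so it suffices to prove $V(y)\le V(1)$. The variance is the second derivative of the logarithm of a polynomial in an exponential, and factoring the polynomial splits it into terms that can be bounded one at a time. Let $Z(u)=\sum_{j=0}^{n-1}e^{ju}$. Then $F(s)=\log Z(u)$ with $u=s/(n-1)$, so $V(e^s)=(n-1)^{-2}(\log Z)''(u)$ by \eqref{eq:F}, and we must show that $(\log Z)''$ is largest at $u=0$. The roots of $1+z+\dots+z^{n-1}$ are $\zeta_k=e^{2\pi\mathrm{i}k/n}$, $1\le k\le n-1$. With $c_k=\cos(2\pi k/n)\in[-1,1)$,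
\[Z(u)^2=\prod_{k=1}^{n-1}|e^u-\zeta_k|^2=\prod_{k=1}^{n-1}\big(e^{2u}-2c_ke^u+1\big)=\prod_{k=1}^{n-1}2e^u(\cosh u-c_k).\]
Take logarithms and differentiate twice. With $C=\cosh u\ge1$ and $\sinh^2u=C^2-1$,
\[2(\log Z)''(u)=\sum_{k=1}^{n-1}\frac{C(C-c_k)-\sinh^2u}{(C-c_k)^2}=\sum_{k=1}^{n-1}\frac{1-c_kC}{(C-c_k)^2}.\]
At $u=0$ the $k$th term equals $1/(1-c_k)$, and it never exceeds this value: for $c\in[-1,1)$, expanding both sides confirms
\[(C-c)^2-(1-c)(1-cC)=(C-1)(C+1-c-c^2),\]
and $C+1-c-c^2\ge2-c-c^2=(1-c)(2+c)>0$.
\end{proof}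

\begin{proof}[Proof of Theorem~\ref{thm:class}(c)]
By (a), $(K,L)$ admits some $M$ if and only if \eqref{eq:balanced} holds. The point $y=1$ lies in $[1/\mu,\mu]$, and there \eqref{eq:balanced} reads $\gamma(1)(S-2)\le1$, which is the stated condition. Conversely, let $\gamma(1)(S-2)\le1$ and $y\in[1/\mu,\mu]$. The convex function $y+\frac1y$ equals $S$ at both endpoints, so $0\le S-y-\frac1y\le S-2$. By Lemma~\ref{lem:worst},
\[\gamma(y)\Big(S-y-\frac1y\Big)\le\gamma(1)(S-2)\le1\le\bar\alpha(y)y+\frac{\bar\beta(y)}y .\qedhere\]
\end{proof}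

\begin{proof}[Proof of Theorem~\ref{thm:class}(d)]
For $n=2$, equal areas and \eqref{eq:diag} give $\lambda\mu=\nu_1\nu_2=1$, so (c) applies. Its condition is $\mu+\frac1\mu\le\frac{10}3$, that is $\mu\le3$, as $\mu\ge1$. Since $\sqrt{\mu/\lambda}=\mu$, this is the condition in (b). For semi-axes $(a,b)$ and $(b,a)$ the numbers in \eqref{eq:diag} are $b^2/a^2$ and $a^2/b^2$, so $\mu=a^2/b^2$ and the condition is $a/b\le\sqrt3$, in agreement with Section~\ref{sec:plane}.
\end{proof}

\begin{remark}
For $n=2$ the values $\alpha_j$ are $0$ and $1$, so $V=\bar\alpha\bar\beta$, and every estimate in the proof of (b) is an equality at $y=1=\sqrt{\lambda\mu}$, where $\bar\alpha=\bar\beta=\frac12$. For $n\ge3$ the condition in (b) is not necessary. Take $K=B^n$ and let $L$ have semi-axes $\mu^{-1/2},1,\dots,1,\mu^{1/2}$. Then (b) asks for $\mu+\frac1\mu\le2+\frac43$, while the bound in (c) is larger, because $\frac{12(n-1)}{5n-1}>\frac43$ is equivalent to $n>2$.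
\end{remark}

\begin{thebibliography}{9}
\bibitem{Matthews} Brendan Matthews, \emph{Hedgehog Reconstruction of Polygons: Non-Central Sections and Slabs}, arXiv:2603.00002 (2026).
\end{thebibliography}
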